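# An involution on a knot surgery that comes from no symmetric knot

All manifolds and maps are smooth. All 3-manifolds are oriented and connected, and diffeomorphisms preserve orientation unless the contrary is said.

## 1. Slopes, pairs, equivariant knots, circle actions

**Slopes and fillings.** A slope on a torus is the isotopy class of an essential simple closed curve, that is, a primitive homology class up to sign. We write $\Delta(\alpha,\beta)$ for the geometric intersection number of two slopes. For a knot $K\subset S^3$ we use the basis ($\mu$, $\lambda$) of $H_1(\partial N(K))$, where $\mu$ is the meridian and $\lambda$ the preferred longitude (null-homologous in the exterior). Then $\Delta(a\mu+b\lambda,\,c\mu+d\lambda)=|ad-bc|$. If $X$ has a torus boundary component, $X(\alpha)$ is the result of gluing in a solid torus so that $\alpha$ bounds a disk in it. The surgery $S^3_{1/n}(K)$ is the exterior of $K$ filled along $\mu+n\lambda$.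

*Example.* $S^3_{1/n}(K)$ is always an integer homology sphere: $H_1$ of the exterior is generated by $\mu$, we have $\lambda=0$ there, and the filling kills $\mu+n\lambda=\mu$. For the unknot $U$ the exterior is a solid torus with meridian $\lambda$, and $\Delta(\mu+n\lambda,\lambda)=1$, so $S^3_{1/n}(U)\cong S^3$.

**Pairs.** A pair $(Y,\tau)$ consists of an oriented integer homology 3-sphere $Y$ and an orientation-preserving involution $\tau$ of $Y$ which is not the identity and has nonempty fixed set.

*Example.* $(S^3,\rho)$ with $\rho(z_1,z_2)=(z_1,-z_2)$ is a pair; the fixed set is the circle $\{z_2=0\}$. The antipodal map $-1$ of $S^3$ is free, so $(S^3,-1)$ is not a pair. This map will return.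

**Equivariant knots.** An equivariant knot is a knot $K\subset S^3$ together with an orientation-preserving involution $\tau_K$ of $S^3$ whose fixed set is an unknotted circle (the axis), with $\tau_K(K)=K$, of one of two kinds. It is *strongly invertible* if $\tau_K$ reverses the orientation of $K$; then the axis meets $K$ in exactly two points. It is *periodic* (of period 2) if $\tau_K$ preserves the orientation of $K$ and the axis is disjoint from $K$.

*Example.* Let $p,q\ge 2$ be coprime. The circle acts on $S^3\subset\mathbb C^2$ by
$$t\cdot(z_1,z_2)=(t^pz_1,\,t^qz_2),\qquad (1)$$
and the torus knot $T_{p,q}$ is the orbit of a point $(a,b)$ with $a,b>0$. Complex conjugation $(z_1,z_2)\mapsto(\bar z_1,\bar z_2)$ preserves orientation, fixes the great circle $S^3\cap\mathbb R^2$, and sends $t\cdot(a,b)$ to $\bar t\cdot(a,b)$. So it reverses $T_{p,q}$, meeting it on the axis at $t=\pm1$ only, and every torus knot is strongly invertible. If $p$ is odd and $q$ is even, the element $t=-1$ acts as $(z_1,z_2)\mapsto(-z_1,z_2)$, with axis $\{z_1=0\}$ disjoint from the orbit. It slides the orbit along itself, so $T_{p,q}$ is then periodic.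

**Inherited involution.** For $(K,\tau_K)$ and $n\ne0$, the restriction of $\tau_K$ to the exterior of $K$ extends over the surgery solid torus. In suitable coordinates $\tau_K$ is linear on the boundary torus (minus the identity if $K$ is strongly invertible, a translation of order two if $K$ is periodic), and we take the linear extension. Thus $S^3_{1/n}(K)$ inherits an involution. The lemma about quotients below uses only that it is an orientation-preserving involution extending the given one.

*Example.* Let $K=\{z_1=0\}$ with $\tau_K=\rho$, whose axis is $\{z_2=0\}$. On $\partial N(K)$, $\rho$ is translation by half of $\lambda$. The surgery solid torus has meridian $\mu+n\lambda$ and core direction $\lambda$, so the extension is $(u,v)\mapsto(-u,v)$ on $S^1\times D^2$. It is free there, and the inherited involution on $S^3_{1/n}(K)\cong S^3$ fixes one circle.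

**Arising via surgery.** A pair $(Y,\tau)$ *arises via surgery on an equivariant knot* if for some equivariant knot $(K,\tau_K)$ and some $n\ne 0$ there is an orientation-preserving diffeomorphism $Y\to S^3_{1/n}(K)$ intertwining $\tau$ with the inherited involution. We say $Y$ *is surgery on a knot* if $Y$ is orientation-preservingly diffeomorphic to Dehn surgery on some knot in $S^3$, symmetric or not.

*Example.* $(S^3_{1/n}(T_{p,q}),\ \text{conjugation})$ arises via surgery on an equivariant knot, by definition.

**Circle actions.** Consider an effective circle action without fixed points on a 3-manifold. An orbit is *regular* if its stabilizer is trivial and *exceptional of order $a$* if its stabilizer is $\mathbb Z/a$ with $a\ge2$. Near an orbit of order $a$ the action is $t(u,v)=(t^{a}u,t^{b}v)$ on $S^1\times D^2$ with $\gcd(a,b)=1$. A regular orbit on the boundary torus of this neighborhood meets the meridian $\{u\}\times\partial D^2$ in $a$ points. Conversely, suppose a circle acts freely on a boundary torus with orbit slope $f$ and we fill along $s$ with $\Delta(s,f)=a\ge1$. Then the action extends linearly, and the core becomes an orbit with stabilizer of order $a$.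

*Example.* In (1) the stabilizers have order $p$ on $\{z_2=0\}$, order $q$ on $\{z_1=0\}$, and are trivial elsewhere. For pairwise coprime $a_1,a_2,a_3\ge2$ the Brieskorn sphere $\Sigma(a_1,a_2,a_3)=\{x^{a_1}+y^{a_2}+z^{a_3}=0\}\cap S^5$ is an integer homology sphere. It carries the action $t(x,y,z)=(t^{a_2a_3}x,t^{a_1a_3}y,t^{a_1a_2}z)$, with exceptional orbits of orders $a_1,a_2,a_3$ at $x=0$, $y=0$, $z=0$. For instance at $x=0$ the stabilizer has order $\gcd(a_1a_3,a_1a_2)=a_1$. If $a_3$ is even and $a_1,a_2$ are odd, then $t=-1$ acts as $(x,y,z)\mapsto(x,y,-z)$.

We use the following uniqueness statement of Seifert and Neumann–Raymond.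

**(U)** An integer homology sphere with an effective fixed-point-free circle action and three exceptional orbits of given (pairwise coprime) orders is unique up to equivariant, possibly orientation-reversing, diffeomorphism.

With these words in place we can ask the question. It is taken from Antonio Alfieri, Irving Dai, Abhishek Mallick, Masaki Taniguchi, "Involutions and the Chern-Simons filtration in instanton Floer homology", arXiv:2309.02309 (2023): *does there exist a pair $(Y,\tau)$ such that $Y$ is surgery on a knot, but $(Y,\tau)$ does not arise via surgery on any equivariant knot?* In other words, if a homology sphere with a symmetry comes from a knot, must the symmetry come from a symmetry of some knot? We shall see that the answer is that such pairs exist.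

## 2. The 3-sphere and torus knot surgeries by hand

**The case $Y=S^3$.** Here every pair arises. Let $(S^3,\tau)$ be a pair. By Smith theory its fixed set is a circle. Waldhausen (*Über Involutionen der 3-Sphäre*) showed that an involution of $S^3$ with circle fixed set is conjugate to a rotation. So $\tau$ is conjugate to $\rho$, and by an orientation-preserving map, since $\rho$ commutes with the reflection $(z_1,z_2)\mapsto(\bar z_1,z_2)$. The example after "Inherited involution" produces an involution on $S^3_{1/n}(U)\cong S^3$ fixing one circle, and this too is conjugate to $\rho$.

**Orbit slopes.** In (1), two regular orbits have linking number $pq$. Put them on tori $|z_1|=a<a''$. The first one is homologous, in the solid torus $|z_1|\le a$, to $q$ times the core $\{z_1=0\}$, because $z_2$ winds $q$ times. The second one links this core $p$ times, because $z_1$ winds $p$ times. Hence the orbit slope on the boundary of the exterior of $T_{p,q}$ is $pq\mu+\lambda$, and on $S^3_{1/N}(T_{p,q})$ the circle action extends with a core orbit of order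
$$\Delta(pq\mu+\lambda,\ \mu+N\lambda)=|pqN-1|.\qquad (2)$$

**One exponent even.** Take $T_{3,4}$ and $N=1$. The core has order $11$, so $S^3_{+1}(T_{3,4})\cong\pm\Sigma(3,4,11)$ by (U). The element $-1$ of the circle is the involution inherited from the periodic symmetry $(z_1,z_2)\mapsto(-z_1,z_2)$. So this pair arises.

**Both exponents odd.** Let $p,q\ge 3$ be coprime and odd. Now $-1$ acts on $S^3$ as $(z_1,z_2)\mapsto(-z_1,-z_2)$. This is free, and it preserves $T_{p,q}$, but it does not make $T_{p,q}$ an equivariant knot, since there is no axis. For odd $N$ the surgery creates an axis. Let $Y=S^3_{1/N}(T_{p,q})$ with core $C$ and extended circle action, and let $\tau$ be the action of $-1\in S^1$. By (2), $C$ has stabilizer of order $|pqN-1|=:2r$, which is even. Near $C$ the action is $t(u,v)=(t^{2r}u,t^bv)$ with $b$ coprime to $2r$, hence odd. So $\tau$ is $(u,v)\mapsto(u,-v)$ there. On the exterior of $T_{p,q}$ the stabilizers have orders $1,p,q$, all odd, and none contains $-1$. Hence $\mathrm{Fix}(\tau)=C\neq\emptyset$. Finally $\tau$ preserves orientation, being isotopic to the identity through the circle action. So $(Y,\tau)$ is a pair, and $Y$ is surgery on a knot.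

This is our candidate. Two quick ideas for deciding it do not work. One might hope that the manifold $Y$ alone is not surgery on any equivariant knot; but $T_{p,q}$ is strongly invertible by conjugation, so $Y$ with another involution does arise. Any obstruction must see the pair. The first invariant of a pair is the quotient $Y/\tau$, and the homology of the quotient gives no information: a loop in $Y/\tau$ based at the image of a fixed point lifts to a loop, so $H_1(Y)=0$ surjects onto $H_1(Y/\tau)$. We shall use the quotient as a 3-manifold with a branch knot in it.

## 3. The classification and the arithmetic that yields the examples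

**Theorem 1.** For all coprime odd $p,q\ge3$ and all odd $N$, the pair $(S^3_{1/N}(T_{p,q}),\tau)$ of Section 2 does not arise via surgery on any equivariant knot.

**Theorem 2.** Let $p,q\ge3$ be odd, $r\ge2$, with $p,q,2r$ pairwise coprime. Let $Y$ be an oriented integer homology sphere with an effective fixed-point-free circle action having exactly three exceptional orbits, of orders $p,q,2r$; that is, $Y\cong\pm\Sigma(p,q,2r)$. Let $\sigma$ be the action of $-1$; on $x^p+y^q+z^{2r}=0$ it is $(x,y,z)\mapsto(x,y,-z)$. The following are equivalent:

1. $(Y,\sigma)$ arises via surgery on an equivariant knot;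
2. $(Y,\sigma)$ arises via $1/m$-surgery, $m\neq0$, on $T_{p,2r}$ or $T_{q,2r}$ or a mirror image, with the period-2 symmetry $-1\in S^1$;
3. $q\equiv\pm1\pmod{2pr}$ or $p\equiv\pm1\pmod{2qr}$.

*Example.* For $(p,q,2r)=(3,11,4)$ we have $11\equiv-1\pmod{12}$, in agreement with the pair found on $T_{3,4}$. For $(3,5,14)$ we have $5\not\equiv\pm1\pmod{42}$ and $3\not\equiv\pm1\pmod{70}$.

**Theorem 2 implies Theorem 1.** The pair of Theorem 1 is $(Y,\sigma)$ with $2r=|pqN-1|\ge pq-1\ge14$, and $2r$ is coprime to $p$ and to $q$. Suppose (3) held, say $q\equiv\pm1\pmod{2pr}$. Since $q>1$, we get $q\ge 2pr-1$, so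
$$q\ \ge\ 2pr-1\ \ge\ p(pq-1)-1\ \ge\ 3(3q-1)-1=9q-4>q,$$
a contradiction. The other case is symmetric in $p$ and $q$. $\square$

So pairs as asked for exist, and the family of Theorem 1 contains infinitely many. Its smallest instances, $p=3$, $q=5$, $N=\pm1$, live on $S^3_{\pm1}(T_{3,5})$ and, after mirroring, on all of $\pm\Sigma(3,5,14)$ and $\pm\Sigma(3,5,16)$, with the involution $z\mapsto-z$. For infinitude, fix $p=3$, $q=5$. The group $\pi_1(Y)$ modulo its center is the hyperbolic triangle group $(3,5,2r)$, because the fiber is central and a hyperbolic triangle group has trivial center. The orders of the maximal finite subgroups of this triangle group recover $2r=|15N-1|$, and distinct odd $N$ give distinct values: $15N-1=-(15N'-1)$ would give $15(N+N')=2$.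

It remains to prove Theorem 2. The plan is to pass to quotients, which turns "arises via surgery" into a statement about a knot in a solid torus, and then to determine that knot.

## 4. Quotients of equivariant surgeries and of Brieskorn spheres

Let $\tau\ne\mathrm{id}$ be an orientation-preserving involution of a 3-manifold. At a fixed point its differential has eigenvalues $1,-1,-1$, so the fixed set is a properly embedded 1-manifold. The quotient is again a 3-manifold, with local model $(u,v)\mapsto(u,v^2)$. If $\tau$ has a fixed point, $\pi_1$ surjects onto $\pi_1$ of the quotient: lift a loop starting at the fixed point; its endpoint lies over the image of that fixed point, hence equals it.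

**Lemma 3.** Let $K$ be an equivariant knot, $n\ne0$, and let $(Y',\tau')$ be $S^3_{1/n}(K)$ with its inherited involution.

(a) If $K$ is strongly invertible, then $Y'/\tau'\cong S^3$.

(b) If $K$ is periodic, then $(Y'/\tau',\mathrm{Fix}(\tau'))\cong(S^3_{1/2n}(K'),A')$, where $A'\subset S^3$ is an unknot, $K'\subset S^3\setminus A'$ is a knot, and $\mathrm{lk}(K',A')$ is odd.

**Proof of (a): both solid tori become balls.** Let $S$ be either $N(K)$ (chosen invariant) or the surgery solid torus, with its involution. At each of the two points where the axis meets $K$, the axis is normal to $K$, so it crosses $N(K)$ in two arcs. Thus the involution of the torus $\partial S$ has four isolated fixed points and preserves orientation, and $\chi(\partial S/\tau)=\frac{0-4}{2}+4=2$. So $\partial S/\tau$ is a sphere. The maps $\pi_1(\partial S)\to\pi_1(S)\to\pi_1(S/\tau)$ are both onto, the second because there is a fixed point. The composite factors through $\pi_1(\partial S/\tau)=\pi_1(S^2)=1$. So $S/\tau$ is simply connected with sphere boundary, hence a ball by the Poincaré conjecture. Likewise $S^3/\tau_K$ is a closed simply connected 3-manifold, so it is $S^3$. The quotient of the exterior of $K$ is $S^3$ minus the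 open ball $N(K)/\tau_K$, so it is a ball. Therefore $Y'/\tau'$ is a union of two balls along their boundary, which is $S^3$.

**Proof of (b), first part: slopes downstairs.** By Waldhausen's theorem $\tau_K$ is conjugate to a rotation, so $S^3/\tau_K\cong S^3$ and the image $A'$ of the axis is unknotted. Let $K'=K/\tau_K$, and choose $N(K')$ disjoint from $A'$ with preimage $N(K)$. The connected double cover of $S^3\setminus A'$ is classified by linking number with $A'$ mod 2. The preimage $K$ of $K'$ is connected, so $\mathrm{lk}(K',A')$ is odd. On $\partial N(K)\to\partial N(K')$ the meridian $\mu_K$ maps homeomorphically to $\mu'$. The preferred longitude $\lambda'$ has $\mathrm{lk}(\lambda',A')=\mathrm{lk}(K',A')$ odd, so its preimage is one simple closed curve, double covering $\lambda'$. This curve bounds the preimage of a Seifert surface of $K'$ taken transverse to $A'$, which is an orientable surface in the exterior of $K$. Hence the curve is $\lambda_K$, and $\lambda_K\mapsto2\lambda'$. So the meridian $\mu_K+n\lambda_K$ of the surgery solid torus $S$ maps to the primitive class $\mu'+2n\lambda'$.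

**Proof of (b), second part: $\tau'$ is free on $S$.** Since $\Delta(\mu_K+n\lambda_K,\lambda_K)=1$, $H_1(S)=\mathbb Z$ is generated by $\lambda_K$. If $\tau'$ had a fixed point in $S$, then $H_1(S)$ would surject onto $H_1(S/\tau')$. The latter is infinite, because $S/\tau'$ is orientable with torus boundary (half of the rational first homology of the boundary survives). A surjection from $\mathbb Z$ onto an infinite group is an isomorphism, so $H_1(S/\tau')\cong\mathbb Z$ would be generated by the image of $\lambda_K$, which is $2[\lambda']$. No generator of $\mathbb Z$ is divisible by $2$, a contradiction.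

**Proof of (b), third part: $S/\tau'$ is a solid torus.** Let $R=S/\tau'$ and $G=\pi_1(R)$. The universal cover of $R$ is that of $S$, which is contractible and finite-dimensional, so $G$ is torsion free. It contains $\langle a\rangle\cong\mathbb Z$ with index 2. Take $g\notin\langle a\rangle$. Then $g^2=a^k$ with $k\ne0$. Conjugation by $g$ acts on $\langle a\rangle$ by $\pm1$ and fixes $a^k$, so it is trivial. Hence $G$ is abelian, torsion free, and virtually $\mathbb Z$, so $G\cong\mathbb Z$. Now $\pi_1(\partial R)=\mathbb Z^2$ cannot inject into $G$. By the loop theorem there is a disk $D\subset R$ with $\partial D$ essential in $\partial R$. Cutting $R$ along $D$ leaves a manifold $R_0$ whose boundary is one sphere. It is connected, since both sides of $D$ lie on that sphere. So $R$ is $R_0$ with a 1-handle and $\mathbb Z\cong\pi_1(R)\cong\pi_1(R_0)*\mathbb Z$, which forces $\pi_1(R_0)=1$. By the Poincaré conjecture $R_0$ is a ball, so $R$ is a solid torus. The class $\mu'+2n\lambda'$ is the image of a curve bounding a disk in $S$, so it is trivial in $R$. Being primitive, it is the meridian slope of $R$. Therefore $Y'/\tau'$ is the exterior of $K'$ filled along $\mu'+2n\lambda'$. Since $\tau'$ is free on $S$,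 its fixed set is the axis, with image $A'$. $\square$

*Example.* For $T_{3,4}$ with $(z_1,z_2)\mapsto(-z_1,z_2)$ the quotient map is $(z_1,z_2)\mapsto(z_1^2,z_2)$ up to rescaling. With $s=t^2$ the quotient action is $s(w_1,z_2)=(s^3w_1,s^2z_2)$, so $K'=T_{3,2}$, $A'=\{w_1=0\}$, and $\mathrm{lk}(K',A')=3$. The quotient of $S^3_{1}(T_{3,4})$ is $S^3_{1/2}(T_{3,2})$, where the new orbit has order $|6\cdot2-1|=11$.

**The quotient of $(Y,\sigma)$ in Theorem 2.** Let $Q=Y/\sigma$ with its action of $S^1/\{\pm1\}$. The fixed points of $\sigma=-1$ are those with even stabilizer, that is, the orbit of order $2r$. Let $J\subset Q$ be its image, $E$ the exterior of $J$, and $\mu_J$ its meridian. If $x$ is off this orbit, an element $t$ preserves the image of $x$ exactly when $t$ or $-t$ is in the stabilizer of $x$. Since $-1$ is not in that stabilizer, the stabilizer maps isomorphically to that of the image. So $E$ has exceptional orbits of orders exactly $p,q$. On $J$ the stabilizer is $(\mathbb Z/2r)/\{\pm1\}=\mathbb Z/r$. Near $J$, with $s=t^2$, the model is $s(u,w)=(s^ru,s^bw)$, so the orbit slope $h$ on $\partial E$ satisfies $\Delta(h,\mu_J)=r$.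

The orbit surface of $Y$ is closed and orientable (orbits are oriented by the action). Moreover $\pi_1(Y)$ surjects onto its fundamental group, and $H_1(Y)=0$, so it is a sphere. In summary:
$$E \text{ is Seifert over the disk with exactly two exceptional fibers, of orders } p,q,\ \text{ and }\ \Delta(h,\mu_J)=r.\qquad(3)$$
Moreover $\pi_1(Q)/\langle h\rangle=\langle x,y,z\mid x^p=y^q=z^r=xyz=1\rangle$ is the triangle group $(p,q,r)$. It contains a nontrivial rotation of the sphere, Euclidean plane or hyperbolic plane, because $p,q,r\ge2$. So
$$Q\not\cong S^3.\qquad(4)$$

The strongly invertible case of Theorem 2 is already settled: Lemma 3(a) gives quotient $S^3$, against (4). In the periodic case Lemma 3(b) presents $E$ as a surgery on a knot in the exterior of the unknot $A'$. This must be converted into arithmetic.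

## 5. Seifert fibrations, compressions, and tori

**Seifert manifolds.** A Seifert manifold is a union of circles (fibers), locally modeled on orbits as in Section 1. The base is the surface of fibers, with a cone point of order $a$ for each exceptional fiber of order $a$. Let $R$ be Seifert over a planar surface with $b\ge1$ boundary circles and cone points of orders $a_1,\dots,a_k$. The regular fiber generates a normal cyclic subgroup $\langle h\rangle$ and
$$\Gamma:=\pi_1(R)/\langle h\rangle\cong F_{b-1}*\mathbb Z/a_1*\cdots*\mathbb Z/a_k,\qquad(5)$$
with $F_{b-1}$ free of rank $b-1$. Fill a boundary torus with fiber slope $f$ along $s$. If $\delta=\Delta(s,f)\ge1$, the fibration extends and the boundary circle is capped by a disk with a cone point of order $\delta$ (none if $\delta=1$). If $s=f$, the filling kills $\langle h\rangle$ and $\pi_1(R(s))\cong\Gamma$. A Seifert manifold over the disk with at most one cone point is a solid torus. Over the annulus with no cone point it is $T^2\times I$. Over $S^2$ with at most two cone points it is a union of two solid tori, so its $\pi_1$ is cyclic.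

*Example.* The exterior of $T_{p,q}$ is Seifert over the disk with cone points $p,q$, with $\Gamma=\mathbb Z/p*\mathbb Z/q$ and fiber slope $pq\mu+\lambda$. The manifold $E$ of (3) has the same base.

A manifold is *irreducible* if every sphere in it bounds a ball. A torus $T$ *compresses* if there is a disk $D$ with $D\cap T=\partial D$ essential in $T$; otherwise it is *incompressible*, which by the loop theorem means $\pi_1$-injective. A manifold is *$\partial$-irreducible* if its boundary is incompressible, and *atoroidal* if every incompressible torus in it is boundary parallel. A torus in a Seifert manifold is *vertical* if it is a union of regular fibers.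

**(Vert)** In a compact Seifert manifold with nonempty boundary, a disjoint union of incompressible tori is isotopic to a vertical one (horizontal surfaces have boundary). Seifert manifolds with nonempty boundary are irreducible, and are $\partial$-irreducible unless they are solid tori.

*Example.* In $E$ every incompressible torus is boundary parallel. Make it vertical over a curve in the disk with two cone points. If the curve encloses at most one cone point, the torus bounds a solid torus and compresses. So it encloses both, and cobounds with the boundary circle an annulus without cone points.

**(JSJ)** A compact irreducible orientable manifold $M$ with nonempty incompressible torus boundary contains a minimal (no member can be deleted) family $\mathcal T$ of disjoint incompressible tori whose complementary pieces are Seifert or atoroidal. By minimality no member is boundary parallel: a member parallel to the boundary, chosen closest to it, cuts off a $T^2\times I$ and could be deleted. A non-Seifert atoroidal piece is hyperbolic, by Thurston's hyperbolization of Haken manifolds.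

*Example.* The exterior of the connected sum of two trefoils has a JSJ family of two tori, cutting off two trefoil exteriors from $(\text{pair of pants})\times S^1$. On each torus the fiber of the latter is the meridian $\mu$ and that of the former is $\pm6\mu+\lambda$; they do not match.

**(Thurston)** If one cusp of a finite-volume hyperbolic manifold is filled, the others being left unfilled, the result is hyperbolic for all but finitely many slopes.

**(CGLS)** (Culler–Gordon–Luecke–Shalen, *Dehn surgery on knots*, Ann. of Math. 125 (1987).) If $X$ is compact, connected, orientable, irreducible, not Seifert fibered, with $\partial X$ a torus, and $\pi_1X(\alpha)$, $\pi_1X(\beta)$ are cyclic, then $\Delta(\alpha,\beta)\le1$.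

**(Glue)** If irreducible manifolds are glued along boundary tori that are incompressible on both sides, the result is irreducible and the tori are incompressible in it. This is the usual innermost-disk argument, together with van Kampen's theorem.

**(Free)** Let $\Gamma=A*B$ with $A,B$ nontrivial, and not both of order 2. Then $\Gamma$ has no nontrivial cyclic normal subgroup. If $A$ and $B$ are finite, the maximal finite subgroups form two conjugacy classes, those of $A$ and $B$.

*Proof.* $\Gamma$ acts on its Bass–Serre tree with one orbit of edges, trivial edge stabilizers, vertex stabilizers the conjugates of $A$ and $B$, and valences $|A|,|B|$. An invariant subtree containing an edge contains all edges. An invariant single vertex would be fixed by $\Gamma$, which is impossible. So there is no proper invariant nonempty subtree. Let $\langle g\rangle\ne1$ be normal. If $g$ fixes a vertex, its fixed subtree is invariant, hence everything, so $g$ fixes an edge and $g=1$. If not, $g$ translates along an axis, which is invariant by normality. Then the tree is a line and $|A|=|B|=2$. For the second claim, a finite group acting on a tree fixes a vertex, so finite subgroups lie in vertex stabilizers. Each nontrivial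 vertex stabilizer fixes only its own vertex, so it is maximal finite and determines the vertex; $A$ and $B$ belong to different orbits of vertices. $\square$

**(Fib)** Let $R$ be compact orientable, $\partial R\neq\emptyset$, Seifert over an orientable base whose orbifold group $\Gamma=\pi_1(R)/\langle h\rangle$ is a nontrivial free product, not $\mathbb Z/2*\mathbb Z/2$. Then any two Seifert fibrations of $R$ have the same fiber slopes on $\partial R$.

*Proof.* It suffices to compare the given fibration with another one, with fiber $h'$. Since $\pi_1(R)$ surjects onto the noncyclic group $\Gamma$, $R$ is not a solid torus, and $\partial R$ is incompressible by (Vert). The subgroup $\langle h'\rangle$ is normal and cyclic, so its image in $\Gamma$ is normal and cyclic, hence trivial by (Free). Thus $h'\in\langle h\rangle$. Put the base point on a boundary torus $T$. By normality the fibers of the two fibrations on $T$ generate $\langle h\rangle$ and $\langle h'\rangle$, and $\pi_1(T)$ injects. So in $\pi_1(T)$ the second fiber is a power of the first. Both are primitive, so they agree up to sign. $\square$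

*Example of failure.* A solid torus ($\Gamma$ cyclic) has many fibrations, with every boundary slope except the meridian.

**(C)** Let $Z$ be compact, orientable, irreducible with $\partial Z$ connected and nonempty. Let $T\subset\mathrm{int}\,Z$ be a separating torus, and let $B_T$ be the side of $T$ not containing $\partial Z$. (i) If $T$ compresses in $B_T$, then $B_T$ is a solid torus. (ii) If $T$ compresses on the other side along a disk $D$, then $B_T\cup N(D)$ is a ball.

*Proof.* Compressing $T$ gives a sphere, which bounds a ball in $Z$. The ball has no boundary besides this sphere, so it is the side of the sphere not containing $\partial Z$. In case (i) that side is $B_T$ cut along $D$, so $B_T$ is a ball with an orientable 1-handle. In case (ii) that side is $B_T\cup N(D)$. $\square$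

*Example.* Let $Z$ be a solid torus $V$. The boundary of a thinner concentric solid torus illustrates (i). The boundary of the exterior of a knotted arc in a ball $B\subset V$ illustrates (ii).

## 6. Cyclic fillings of a link exterior, and a torus that disappears

Suppose we are in the periodic case: $V$ is the exterior of the unknot $A'$, $K'\subset V$ has winding number $w=\mathrm{lk}(K',A')\ne0$, and filling $M=V\setminus\mathrm{int}N(K')$ along $\gamma=\mu+2m\lambda$ gives $E$. (The winding number of a knot in a solid torus is the absolute value of its class in $H_1=\mathbb Z$; a curve $c\ell+d\nu$ on a parallel torus, with $\ell$ a longitude and $\nu$ the meridian, has winding number $|c|$.)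

The factor $2$ in the slope invites the cyclic surgery theorem. Choose a slope $s$ on $\partial V=\partial E$ with $\Delta(s,h)=1$, and fill $\partial V$ along it. Then $M(s)$ has two fillings with cyclic fundamental group. Filling along $\mu$ gives $V(s)$, a filled solid torus. Filling along $\gamma$ gives $E(s)$, which is Seifert over $S^2$ with at most two exceptional fibers. But $\Delta(\mu,\gamma)=2|m|\ge2$. By (CGLS), $M(s)$ is reducible or Seifert for every one of these infinitely many $s$. If $M$ is hyperbolic, (Thurston) says that $M(s)$ is hyperbolic for all but finitely many $s$, and we have a contradiction. So $M$ is not hyperbolic.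

This stops as soon as $M$ contains essential tori. One would like to say that $M(s)$ is Seifert and the JSJ tori of $M$ survive in $M(s)$, so the pieces of $M$ are Seifert with matching fibers. The claim that the tori survive can fail for *every* admissible $s$. Suppose $h=c\ell+d\nu$ with $c\ge2$, let $W\subset V$ be a neighborhood of a curve $c\ell+d\nu$ on a torus parallel to $\partial V$, and suppose $K'\subset W$. Then $V\setminus\mathrm{int}W$ is Seifert over the annulus with one cone point of order $c$ and fiber slope $h$ on $\partial V$. For every $s$ with $\Delta(s,h)=1$, filling it along $s$ gives a Seifert manifold over the disk with one cone point, a solid torus. So $\partial W$ compresses in $M(s)$.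

The way around this is to move inside such tori: run the argument not on $V$ but on the *smallest* solid torus $W$ containing $K'$ that is cut off by a JSJ torus. Two things then happen. If $W\ne V$, then $W$ filled along $\gamma$ turns out to be a solid torus, so *every* slope on $\partial W$ is admissible. And no remaining JSJ torus separates $K'$ from $\partial W$, which forces the adjacent ones to lie in balls of $W$, where they can be controlled. The hypothesis $r\ge2$ is used to choose $s$ close to $h$ and far from another slope at the same time.

## 7. Knots in a solid torus with filling $E$

**Proposition 4.** Let $E,h,\mu_J$ be as in (3), with $p\neq q$ odd and $\ge3$, and $r=\Delta(h,\mu_J)\ge2$. Let $A'\subset S^3$ be an unknot with exterior $V$ (a solid torus), $K'\subset V$ a knot with winding number $w\ne0$, and $m\neq0$. Suppose $E\cong V_{1/2m}(K')$ by a diffeomorphism taking $\mu_J$ to $\mu_{A'}$. Then there are $c\ge2$ and $d$ with $|d|=r$ and $\{p,q\}=\{c,\ |1-2mcd|\}$.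

*Example.* For $T_{3,4}$ and $m=1$ above: $c=3$, $d=2$, and $|1-2\cdot3\cdot2|=11$.

Here $1/2m$ refers to the longitude $\lambda$ of $K'$ preferred in $S^3$. Put $M=V\setminus\mathrm{int}N(K')$ with $\partial M=\partial_A\cup\partial_K$, $\partial_A=\partial V$, $\mu=\mu_{K'}$, $\gamma=\mu+2m\lambda$, so that $\Delta(\gamma,\mu)=2|m|\ge2$. We identify $E$ with $M(\gamma)$, and view $h$ as a slope on $\partial V=\partial E$. All tori in $S^3$ separate.

**Step 0: $M$ has a JSJ decomposition.** A sphere in $M$ bounds a ball in $V$. This ball misses $K'$, since otherwise it contains $K'$ and $w=0$. So $M$ is irreducible. An irreducible manifold with at least two boundary components, all tori, has incompressible boundary: compressing one boundary torus yields a sphere separating it from the other boundary components, and such a sphere bounds no ball. Let $\mathcal T$ be a JSJ family of $M$.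

**Step 1: choice of the smallest solid torus $W$.** Let $T\in\mathcal T$ separate $\partial_K$ from $\partial_A$, and let $W_T\ni K'$ be the side of $T$ in $V$ not containing $\partial V$. The torus $T$ compresses in $V$ since $\pi_1(V)=\mathbb Z$. If it compressed on the side away from $W_T$, then by (C)(ii), with $Z=V$, $K'$ would lie in a ball of $V$, against $w\ne0$. So it compresses in $W_T$, and by (C)(i) $W_T$ is a solid torus.

These solid tori are nested. Let $T,T'$ be two such tori. If $T'\subset W_T$, then $V\setminus W_T$ is connected, misses $T'$ and contains $\partial V$, so $W_{T'}\subset W_T$. If $T'\not\subset W_T$, then $W_T$ is connected, misses $T'$ and contains $K'$, so $W_T\subset W_{T'}$. Let $W$ be the smallest $W_T$, or $W=V$ if there are none, and put $X=W\setminus\mathrm{int}N(K')$.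

The winding number of $K'$ in $W$ divides $w$, so it is nonzero, and the argument of Step 0 shows that $X$ is irreducible with incompressible boundary. The members of $\mathcal T$ in $\mathrm{int}X$ form a JSJ family of $X$: the pieces are pieces of $M$, and a member superfluous in $X$ would be superfluous in $M$. None of them separates $\partial W$ from $\partial_K$, because such a torus would separate $\partial_A$ from $\partial_K$ and bound a smaller solid torus.

**Step 2: the filling $X(\gamma)$.** *If $W=V$, then $X(\gamma)\cong E$. If $W\ne V$, then $X(\gamma)$ is a solid torus.* The first claim is the hypothesis. Let $W\ne V$ and $T=\partial W\in\mathcal T$, so that $E=(V\setminus\mathrm{int}W)\cup X(\gamma)$. The torus $T$ is incompressible in $V\setminus\mathrm{int}W\subset M$. If it were incompressible in $X(\gamma)$ too, it would be incompressible in $E$, hence boundary parallel in $E$ by the example after (Vert). The product region is the side of $T$ containing $\partial E$, that is, $V\setminus\mathrm{int}W\cong T^2\times I$. Then $T$ would be parallel to $\partial_A$ in $M$, which is impossible for a member of $\mathcal T$. So $T$ compresses in $X(\gamma)$. By (C)(i) with $Z=E$, which is irreducible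 by (Vert), $X(\gamma)$ is a solid torus.

**Step 3: $X$ is Seifert fibered.** Suppose not. The purpose of the first part is to have infinitely many fillings to which (CGLS) applies. Let $\mathcal S$ be the following set of slopes on $\partial W$: all slopes if $W\ne V$; all $s$ with $\Delta(s,h)=1$ if $W=V$. It is infinite. For $s\in\mathcal S$ let $X(s)$ be the filling of $\partial W$ along $s$, so $\partial X(s)=\partial_K$. Then $X(s)(\mu)=W(s)$ is a filled solid torus, with cyclic $\pi_1$. And $X(s)(\gamma)=X(\gamma)(s)$ is a filled solid torus if $W\ne V$, or, if $W=V$, the filling $E(s)$, which is Seifert over $S^2$ with at most two exceptional fibers. In both cases $\pi_1$ is cyclic. Since $\Delta(\mu,\gamma)\ge2$, (CGLS) gives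
$$\text{for every } s\in\mathcal S,\quad X(s)\text{ is reducible or Seifert fibered.}\qquad(6)$$
Let $P$ be the JSJ piece of $X$ containing $\partial W$.

**Step 3a: the case $P=X$.** Then $X$ is atoroidal and not Seifert, hence hyperbolic. By (Thurston), $X(s)$ is hyperbolic for some $s\in\mathcal S$, hence irreducible and not Seifert, contradicting (6).

**Step 3b: if $P\ne X$, the tori of $\partial P$ lie in balls.** Let $T_1,\dots,T_k$, $k\ge1$, be the JSJ tori in $\partial P$, and let $W_i$ be the side of $T_i$ in $X$ not containing $P$. Since $\partial W\subset P$ and $T_i$ does not separate $\partial W$ from $\partial_K$, the side $W_i$ misses both. So $\partial W_i=T_i$ and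
$$\partial P=\partial W\cup\partial_K\cup T_1\cup\dots\cup T_k.$$
The torus $T_i$ is incompressible in $W_i\subset M$, but compresses in the solid torus $W$, so it compresses on the other side, along a disk $D$ (which may meet $K'$). In $W$ the side of $T_i$ away from $\partial W$ is $W_i$. By (C)(ii) with $Z=W$, $W_i\cup N(D)$ is a ball. So $T_i$ lies in a ball in $W$, and every loop on $T_i$ is null-homotopic in $W$.

**Step 3c: choice of $s$.** We want $s\in\mathcal S$ for which $P(s)$ keeps the $T_i$ incompressible and remembers its fibers.

If $P$ is hyperbolic, choose $s\in\mathcal S$ with $P(s)$ hyperbolic, by (Thurston).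

If $P$ is Seifert, its base is planar. Indeed the preimage of a one-sided curve would be a one-sided surface in an orientable manifold, a Klein bottle, and the preimage of a nonseparating curve would be a nonseparating torus; $S^3$ contains neither. Let $f$ be the fiber slope on $\partial W$. A fiber on $\partial W$ is freely homotopic, through the fibers over an arc, to a fiber on $T_1$, which is null-homotopic in $W$ by Step 3b. So $f$ is the meridian slope of $W$.

Now we look for $s\in\mathcal S$ with $\Delta(s,f)\ge2$. If $W\ne V$ every slope is allowed and this is clear. If $W=V$, then $\mu_{A'}$ is a longitude of the unknot exterior $V$, so $\Delta(f,\mu_{A'})=1$, whereas $\Delta(h,\mu_{A'})=r\ge2$. Hence $f\ne h$. Take $s_0$ with $\Delta(s_0,h)=1$ and $s=s_0+jh$. Then $\Delta(s,h)=1$, and $\Delta(s,f)=|s_0\cdot f+j\,h\cdot f|$ is at least $2$ for $|j|$ large, because $h\cdot f\ne0$. If $h$ were equal to $f$, every admissible $s$ would have $\Delta(s,f)=1$ and this step would fail.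

With this $s$, the fibration extends over $P(s)$, whose base is planar with $k+1\ge2$ boundary circles and at least one cone point, of order $\Delta(s,f)$. It is irreducible, and $\partial$-irreducible since it is not a solid torus. By (5), $\Gamma$ is a free product of $\mathbb Z$ with a nontrivial group, so (Fib) applies to $P(s)$.

**Step 3d: contradiction.** Write $X(s)=P(s)\cup W_1\cup\dots\cup W_k$. Each $W_i$ is irreducible: a sphere in $\mathrm{int}\,W_i$ bounds a ball in $M$, which cannot contain the connected set $M\setminus W_i$ with its boundary components, so it lies in $W_i$. The $T_i$ are incompressible in $W_i$, and in $P(s)$ (in the hyperbolic case too). By (Glue), $X(s)$ is irreducible and the $T_i$ are incompressible in it. By (6), $X(s)$ is Seifert, with boundary $\partial_K\ne\emptyset$. By (Vert) we may isotope its fibration so that $T_1\cup\dots\cup T_k$ is vertical. So $P(s)$ and all $W_i$ are Seifert with matching fibers on the $T_i$.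

If $P(s)$ is hyperbolic this is impossible. If $P$ is Seifert, $P(s)$ now has two fibrations, the one extending that of $P$ and the one induced from $X(s)$. By (Fib) they have the same slope on $T_1$. Since $W_1$ is Seifert, the JSJ tori inside $W_1$ could all be deleted, so by minimality there are none, and $W_1$ is a JSJ piece. Its fiber slope on $T_1$ equals that of the fibration of $P$. Fibrations of a torus with the same slope are isotopic, so $P\cup_{T_1}W_1$ is Seifert and $T_1$ could be deleted from $\mathcal T$, contradicting minimality. Hence $X$ is Seifert.

**Step 4: the fibration of $X$ has exactly one exceptional fiber.** As in Step 3c, the base of $X$ is planar, so it is an annulus with cone points of orders $c_1,\dots,c_k\ge2$. Let $f_K$ be the fiber slope on $\partial_K$. The filling $X(\mu)=W$ has $\pi_1=\mathbb Z$. If $f_K=\mu$, then $\pi_1X(\mu)\cong\mathbb Z*\mathbb Z/c_1*\cdots*\mathbb Z/c_k$, so $k=0$. If $\delta_0=\Delta(f_K,\mu)\ge1$, then $\pi_1X(\mu)$ modulo the fiber is $\mathbb Z/c_1*\cdots*\mathbb Z/c_k*\mathbb Z/\delta_0$, which must be cyclic, so $k=0$, or $k=1$ and $\delta_0=1$.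

If $k=0$, then $X\cong T^2\times I$. When $W\ne V$, this makes $\partial W\in\mathcal T$ parallel to $\partial_K$, which is impossible. When $W=V$, it makes $E=X(\gamma)$ a solid torus, but $\pi_1(E)$ surjects onto $\mathbb Z/p*\mathbb Z/q$. So $k=1$ and $\delta_0=1$.

**Step 5: position and framing of $K'$.** Since $\delta_0=1$, the fibration extends over $N(K')$ with $K'$ a regular fiber. Thus $W$ is a fibered solid torus over the disk with one cone point, of order $c=c_1\ge2$. Let $\nu$ be the meridian of $W$ and $\ell$ the longitude of $W$ preferred in $S^3$. By (5), $\pi_1(W)/\langle\text{fiber}\rangle\cong\mathbb Z/c$, so a regular fiber is $\pm c$ times the core. After orienting, $K'$ lies on a torus parallel to $\partial W$ in the class $c\ell+d\nu$ with $\gcd(c,d)=1$. Since $c\ge2$, $d\ne0$.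

The fiber framing of $K'$ is its linking number with a nearby fiber $K''$, taken on a slightly larger parallel torus. Inside the smaller solid torus $K'$ is homologous to $c$ times the core, and the core links $K''=c\ell+d\nu$ exactly $d$ times, as $\mathrm{lk}(\text{core},\ell)=0$ and $\mathrm{lk}(\text{core},\nu)=1$. So the framing is $cd$, that is, $f_K=\lambda+cd\,\mu$.

**Step 6: conclusion.** Filling along $\gamma$, we find that $X(\gamma)$ is Seifert over the disk with cone points of orders $c\ge2$ and
$$\delta=\Delta(\mu+2m\lambda,\ cd\,\mu+\lambda)=|1-2mcd|\ \ge\ 2|mcd|-1\ \ge\ 3.\qquad(7)$$
In particular $\pi_1X(\gamma)$ surjects onto $\mathbb Z/c*\mathbb Z/\delta$ and is not cyclic, so $X(\gamma)$ is not a solid torus. By Step 2, $W=V$ and $X(\gamma)\cong E$. Now $E$ has two Seifert fibrations: the one of (3), with $\Gamma=\mathbb Z/p*\mathbb Z/q$ and slope $h$, and the one just found, with slope $c\ell+d\nu$ on $\partial V=\partial E$. By (Fib), $h=c\ell+d\nu$ as slopes. With base point on $\partial E$ the two fiber subgroups coincide, so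
$$\mathbb Z/c*\mathbb Z/\delta\ \cong\ \pi_1(E)/\langle h\rangle\ \cong\ \mathbb Z/p*\mathbb Z/q .$$
Comparing the orders of maximal finite subgroups by (Free), $\{c,\delta\}=\{p,q\}$. Finally, $V$ is the exterior of the unknot $A'$, so its longitude null-homologous in $N(A')$ is $\ell=\mu_{A'}$. The diffeomorphism takes $\mu_J$ to $\mu_{A'}$. Therefore
$$r=\Delta(h,\mu_{A'})=\Delta(c\ell+d\nu,\ \ell)=|d|.\qquad\square$$

## 8. Proof of Theorem 2

**(1) implies (3): read the congruence off the quotient.** Suppose $(Y,\sigma)\cong(S^3_{1/n}(K),\tau')$ for an equivariant knot $K$ and $n\ne0$. An equivariant diffeomorphism induces a diffeomorphism of quotients identifying the branch sets, so $(Q,J)\cong(S^3_{1/n}(K)/\tau',\mathrm{Fix}(\tau'))$. If $K$ is strongly invertible, Lemma 3(a) gives $Q\cong S^3$, contradicting (4). If $K$ is periodic, Lemma 3(b) gives $(Q,J)\cong(S^3_{1/2n}(K'),A')$. Taking exteriors of the branch knots, we get $E\cong V_{1/2n}(K')$ with $\mu_J$ going to $\mu_{A'}$, where $V$ is the exterior of the unknot $A'$ and $\mathrm{lk}(K',A')$ is odd, hence nonzero. Proposition 4 with $m=n$ gives $\{p,q\}=\{c,|1-2mcd|\}$ with $|d|=r$. If $c=p$, then $q=|1-2mpd|\equiv\pm1\pmod{2pr}$. If $c=q$, then $p\equiv\pm1\pmod{2qr}$.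

**(3) implies (2): build the surgery.** Say $q\equiv\pm1\pmod{2pr}$. Since $q>1$, we have $q=2prk\pm1$ with $k\ge1$, so $q=|1-2mpr|$ with $m=-k$ for the sign $+$ and $m=k$ for the sign $-$; in particular $m\neq0$. Let $S^1$ act on $S^3$ by $t(z_1,z_2)=(t^pz_1,t^{2r}z_2)$ and let $K=T_{p,2r}$ be a regular orbit. As $p$ is odd, $-1$ acts by $(z_1,z_2)\mapsto(-z_1,z_2)$. This has the unknotted axis $\{z_1=0\}$ disjoint from $K$ and preserves $K$ with its orientation, so $K$ is periodic. The orbit slope is $2pr\mu+\lambda$. By (2) of Section 2, the action extends linearly over $S^3_{1/m}(K)$ with a new orbit of order $|1-2mpr|=q$. This is a homology sphere with exceptional orbits of orders $p,2r,q$, and the inherited involution is $-1\in S^1$. By (U) there is an equivariant diffeomorphism to $Y$. It matches the actions of $-1$, so it identifies the inherited involution with $\sigma$, up to orientation. If the orientation is wrong, use the mirror image of $K$ and $-m$, since reversing the orientation of $S^3_{1/m}(K)$ gives $-1/m$-surgery on the mirror image. The case $p\equiv\pm1\pmod{2qr}$ is the same with $p$ and $q$ exchanged.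

**(2) implies (1).** The knots in (2) with the symmetry $-1$ are equivariant knots, so this is immediate. $\blacksquare$

By the computation in Section 3 this also proves Theorem 1. For all coprime odd $p,q\ge3$ and all odd $N$, the manifold $S^3_{1/N}(T_{p,q})$ is surgery on a knot, while the pair $(S^3_{1/N}(T_{p,q}),\tau)$ arises via surgery on no equivariant knot.
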